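# Extending $(\mathfrak g,K)$-morphisms into the principal series to smooth vectors

## 1. Imaginary parameters, where the extension comes for free

Algebra often hands us a map between $K$-finite vectors, while analysis needs it on smooth vectors. Here the map embeds an irreducible unitary representation into a principal series, and we ask whether it extends continuously. We fix the setting, prove a criterion, and settle the case in which the criterion holds at once.

**Groups.** Let $G$ be a connected semisimple Lie group. Its center $Z:=Z(G)$ may be infinite, and $G$ need not be linear. Fix a Cartan decomposition $\mathfrak g=\mathfrak k\oplus\mathfrak p$ with involution $\theta$, and put $K=\exp\mathfrak k$. Let $\mathfrak a\subseteq\mathfrak p$ be maximal abelian, $\mathfrak m=\mathfrak z_{\mathfrak k}(\mathfrak a)$, and $\mathfrak n$ the sum of the root spaces $\mathfrak g_\alpha$ for a positive system of restricted roots. Let $\rho$ be the half-sum of the positive roots with multiplicities $m_\alpha$. Put $A=\exp\mathfrak a$,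 $N=\exp\mathfrak n$, $M=Z_K(\mathfrak a)$, $P=P_{\min}=MAN$, $\mathfrak p_{\min}=\mathfrak m+\mathfrak a+\mathfrak n$, $\bar{\mathfrak n}=\theta\mathfrak n$, $\bar N=\exp\bar{\mathfrak n}$. Let $B$ be the Killing form and $\langle X,Y\rangle=-B(X,\theta Y)$, an $\mathrm{Ad}(K)$-invariant inner product on $\mathfrak g$ with norm $|X|$. Let $(X_i)$ and $(Y_j)$ be orthonormal bases of $\mathfrak k$ and $\mathfrak p$. The simple roots are $\alpha_1,\dots,\alpha_r$. The element $H_0\in\mathfrak a$ satisfies $\alpha_i(H_0)=1$ for all $i$, and $a_t=\exp tH_0$. The element $H_\alpha\in\mathfrak a$ represents $\alpha$ via $B$. Call $\mu\in\mathfrak a^*$ dominant if $\langle\mu,\alpha_i\rangle\ge0$ for all $i$. Representations are continuous, and $dk$ is the normalized Haar measure of $K/Z$. If $\mathfrak a=0$, then $A,N,\bar N$ are trivial, and everything below remains valid with integrals over $\bar N$ read as evaluation at $e$.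

The following textbook facts hold for $G/Z$. They hold for $G$ because $N,A,\bar N$ map isomorphically to $G/Z$ and $Z\subseteq M\subseteq K$.

* (S0) $Z=\ker\mathrm{Ad}$ is discrete; $K/Z\cong\mathrm{Ad}(K)$ and $M/Z\cong\mathrm{Ad}(M)$ are compact. $N\times A\times K\to G$ is a diffeomorphism; write $g\in N\exp H(g)\,\kappa(g)$.
* (S1) $P\times\bar N\to G$, $(p,\bar n)\mapsto p\bar n$, is a diffeomorphism onto an open set, and $P\cap K=M$.
* (S2) If $h\in C(G)$ satisfies $h(mang)=a^{2\rho}h(g)$, then $\int_{K/Z}h(kg)\,dk=\int_{K/Z}h(k)\,dk$ for all $g\in G$. For a suitable Haar measure on $\bar N$, $\int_{K/Z}h(k)\,dk=\int_{\bar N}h(\bar n)\,d\bar n$. (Helgason, *Groups and Geometric Analysis*, Ch. I, Lemma 5.19, Thm. 5.20, after inversion.)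
* (S3) $\int_{\bar N}e^{(1+\varepsilon)\rho(H(\bar n))}\,d\bar n<\infty$ for every $\varepsilon>0$. (Convergence of Harish-Chandra's $c$-function integral, Helgason, loc. cit., Ch. IV §6; our $H(\bar n)$ is $-H(\bar n^{-1})$ in the $KAN$ convention.)

**Definition (principal series).** Let $(\sigma,W)$ be a finite-dimensional representation of $M$ and $\lambda\in\mathfrak a_{\mathbb C}^*$. Put $\sigma_\lambda(man)=a^{\lambda+\rho}\sigma(m)$ and
$$V^\infty_{\sigma,\lambda}=\{f\in C^\infty(G,W): f(pg)=\sigma_\lambda(p)f(g)\ \ \forall p\in P,\ g\in G\},$$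
with the Fréchet topology of $C^\infty(G,W)$ and the right translation action $\pi_\lambda$. Let $V^{[K]}_{\sigma,\lambda}$ be its subspace of $K$-finite vectors, and let $\mathrm{ev}_e(f)=f(e)$.

For an irreducible unitary $(U,\mathcal H)$ let $\mathcal H^\infty$ be the Fréchet space of smooth vectors and $\mathcal H^{[K]}$ the $K$-finite vectors. By Harish-Chandra, $\mathcal H^{[K]}$ is an admissible $(\mathfrak g,K)$-module. Theorem 6.1 of Frahm, Neeb and Ólafsson, "Nets of standard subspaces on non-compactly causal symmetric spaces" (arXiv:2303.10065), is Casselman's subrepresentation theorem for connected semisimple $G$. It says that $V=\mathcal H^{[K]}$ has $V\ne\mathfrak nV$ and $\dim V/\mathfrak nV<\infty$. An irreducible quotient of $V/\mathfrak nV$ then gives, by Frobenius reciprocity, an injective $(\mathfrak g,K)$-morphism $\Psi:\mathcal H^{[K]}\to V^{[K]}_{\sigma,\lambda}$ for some irreducible $\sigma$ and some $\lambda$. The problem asks whether $\Psi$ extends continuously to $\mathcal H^\infty$. This is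 known when $G$ is linear (Casselman–Osborne, Cor. 5.2) and when $G$ is a connected real reductive group (Wallach, Cor. 11.5.4), a class that includes the connected semisimple groups with finite center. The answer is yes in general.

**Theorem A.** Let $G$ be connected semisimple, $(U,\mathcal H)$ irreducible unitary, $\sigma$ a finite-dimensional irreducible representation of $M$, $\lambda\in\mathfrak a_{\mathbb C}^*$, and $\Psi:\mathcal H^{[K]}\to V^{[K]}_{\sigma,\lambda}$ any $(\mathfrak g,K)$-morphism. Then $\Psi$ extends uniquely to a continuous linear map $\overline\Psi:\mathcal H^\infty\to V^\infty_{\sigma,\lambda}$, and $\overline\Psi$ is $G$-equivariant.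

**Example 1 (an infinite center).** Let $G$ be the universal cover of $SL_2(\mathbb R)$ and $k_s=\exp sW_0$ with $W_0=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$. Then $s\mapsto k_s$ is an isomorphism $\mathbb R\to K$, and $\mathrm{Ad}(k_s)$ acts on $\mathfrak p$ as rotation by the angle $2s$. So $Z=M=\{k_{\pi j}:j\in\mathbb Z\}\cong\mathbb Z$, and neither $K$ nor $M$ is compact.

**$K$-types.** We need Peter–Weyl theory although $K$ may be noncompact. Fix a unitary character $\chi:Z\to\mathbb T$. Representations of $K$ with $Z$ acting by $\chi$ are the representations of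
$$K_\chi=(K\times\mathbb T)/\{(z,\chi(z)^{-1}):z\in Z\}$$
in which $\mathbb T$ acts by scalars: let $(k,s)$ act by $s$ times the action of $k$. The group $K_\chi$ is compact, since $K_\chi/\mathbb T\cong K/Z$. So Peter–Weyl theory applies. Let $\hat K_\chi$ be the set of the corresponding irreducible classes, all finite-dimensional and unitary, and let $P_\tau$ be the projection onto the $\tau$-isotypic part. The element $\Delta=1-\sum X_i^2$ is $\mathrm{Ad}(K)$-invariant and acts on $\tau$ by a scalar $c_\tau$. In a unitary $K$-representation the $X_i$ are skew, so $c_\tau\ge1$, and for $w$ of type $\tau$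
$$\|X_iw\|^2\le\Big\langle-\sum_jX_j^2w,w\Big\rangle\le c_\tau\|w\|^2 .\tag{1}$$
In Example 1 with $\chi(k_\pi)=e^{i\pi b}$, $b\in\mathbb R$, the set $\hat K_\chi$ consists of the characters $k_s\mapsto e^{ins}$, $n\in b+2\mathbb Z$. Since $\mathrm{ad}W_0$ has eigenvalues $0,\pm2i$, we get $B(W_0,W_0)=-8$ and $c_n=1+n^2/8$.

**The compact picture.** From now on $(\sigma,W)$ is a finite-dimensional representation of $M$, not necessarily irreducible, with $\sigma|_Z=\chi\cdot1$. Since $|\chi|=1$ and $M/Z$ is compact, averaging over $M/Z$ gives an $M$-invariant inner product on $W$; fix one. Put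
$$C_\sigma=\{f\in C^\infty(K,W):f(mk)=\sigma(m)f(k)\}.$$
Restriction $V^\infty_{\sigma,\lambda}\to C_\sigma$ is a topological isomorphism with inverse $f\mapsto(nak\mapsto a^{\lambda+\rho}f(k))$. We identify these spaces for all $\lambda$. Restricted to $K$ the action is right translation, written $\pi$, and $Z$ acts by $\chi$. Put
$$\langle f,\phi\rangle=\int_{K/Z}\langle f(k),\phi(k)\rangle dk,\quad \|f\|=\langle f,f\rangle^{1/2},\quad \|f\|_\infty=\sup_K\|f(k)\|,\quad \|f\|_{C^1}=\|f\|_\infty+\max_i\|X_if\|_\infty .$$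
Then $K$ acts unitarily. The isotypic spaces $I_\tau\subseteq C_\sigma$ are finite-dimensional because $\mathrm{Hom}_K(\tau,C_\sigma)=\mathrm{Hom}_M(\tau,W)$. They are mutually orthogonal, $V^{[K]}_{\sigma,\lambda}=\bigoplus_\tau I_\tau$, and this sum is dense in $C_\sigma$ by Peter–Weyl for $K_\chi$.

The seminorms $f\mapsto\|\Delta^lf\|$, $l\ge0$, define the topology of $C_\sigma$. Indeed $\Delta$ is elliptic on $K$, and $K=C_0Z$ with $C_0$ compact. Local elliptic regularity bounds the derivatives of $f$ on $C_0$ up to a given order by $L^2$-norms of $f$ and some $\Delta^lf$ over a compact neighborhood of $C_0$. That neighborhood meets each $Z$-coset in boundedly many points, so these norms are bounded by $C(\|f\|+\|\Delta^lf\|)\le 2C\|\Delta^lf\|$. Since $\|f(zk)\|=\|f(k)\|$, and likewise for derivatives, the bound holds on all of $K$. In particular, for some integer $m$,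
$$\|f\|_{C^1}\le C\|\Delta^mf\|\quad(f\in C_\sigma),\qquad \|f\|_{C^1}\le Cc_\tau^m\|f\|\quad(f\in I_\tau).\tag{2}$$

**The invariant pairing.** If $f\in V^\infty_{\sigma,\lambda}$ and $\phi\in V^\infty_{\sigma,-\bar\lambda}$, then $h(g)=\langle f(g),\phi(g)\rangle$ satisfies $h(mang)=a^{\lambda+\rho}a^{-\lambda+\rho}h(g)=a^{2\rho}h(g)$. By (S2),
$$\langle\pi_\lambda(g)f,\pi_{-\bar\lambda}(g)\phi\rangle=\langle f,\phi\rangle,\qquad\langle f,\phi\rangle=\int_{\bar N}\langle f(\bar n),\phi(\bar n)\rangle\,d\bar n .\tag{3}$$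

**Lemma 1 (criterion).** Let $(\Pi,E)$ be a Hilbert space representation of $G$ with $K$ acting unitarily, $Z$ acting by $\chi$ and finite $K$-multiplicities, and let $V=E^{[K]}=\bigoplus_\tau V_\tau$. Let $\Psi:V\to V^{[K]}_{\sigma,\lambda}$ be a $(\mathfrak g,K)$-morphism for which there are $C,N$ with
$$\|\Psi v\|\le Cc_\tau^N\|v\|\qquad\text{for all }\tau\in\hat K_\chi,\ v\in V_\tau .\tag{4}$$
Then $\Psi$ extends uniquely to a continuous linear map $\overline\Psi:E^\infty\to V^\infty_{\sigma,\lambda}$, and $\overline\Psi$ is $G$-equivariant.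

*Proof.* First, $V\subseteq E^\infty$: the operator $P_\tau$ is an integral over $K_\chi$, so it preserves the Fréchet space $E^\infty$, and $P_\tau E^\infty$ is dense in the finite-dimensional space $V_\tau$, hence equal to it. For $v=\sum v_\tau\in V$, orthogonality of types and $\Psi\Delta=\Delta\Psi$ give
$$\|\Delta^l\Psi v\|^2=\sum_\tau c_\tau^{2l}\|\Psi v_\tau\|^2\le C^2\sum_\tau c_\tau^{2(N+l)}\|v_\tau\|^2=C^2\|\Pi(\Delta^{N+l})v\|^2 .\tag{5}$$
The left sides define the topology of $V^\infty_{\sigma,\lambda}$, and the right sides are continuous seminorms on $E^\infty$. Now $V$ is dense in $E^\infty$ by Peter–Weyl for $K_\chi$ acting on this Fréchet space, and $V^\infty_{\sigma,\lambda}$ is complete, so $\Psi$ extends uniquely. By density $\overline\Psi$ is $\mathfrak g$-equivariant. Hence for $X\in\mathfrak g$ and $v\in E^\infty$ the curve $t\mapsto\pi_\lambda(\exp(-tX))\overline\Psi(\Pi(\exp tX)v)$ has derivative $0$, so it is constant. As $G$ is connected, $\overline\Psi$ is $G$-equivariant. $\square$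

**Lemma 2 (central character and adjoint).** In Theorem A let $\Psi\ne0$. Then $Z$ acts on $\mathcal H$ by a unitary character $\chi$, and $\sigma|_Z=\chi\cdot1$. There is a unique linear map $\Psi^\dagger:V^{[K]}_{\sigma,-\bar\lambda}\to\mathcal H^{[K]}$ with $\langle\Psi^\dagger u,v\rangle_{\mathcal H}=\langle u,\Psi v\rangle$. It is a $(\mathfrak g,K)$-morphism, and $\|\Psi^\dagger|_{I_\tau}\|=\|\Psi|_{V_\tau}\|$ for all $\tau$.

*Proof.* The character $\chi$ exists by Schur. By Schur again $\sigma(z)$, which commutes with $\sigma(M)$, is a scalar. If $\mathrm{ev}_e\circ\Psi$ were $0$, then $(\Psi v)(k)=\mathrm{ev}_e\Psi(U(k)v)=0$ for all $k$, so $\Psi=0$. Hence $\mathrm{ev}_e\circ\Psi$ is a nonzero $M$-map, and $\sigma(z)=\chi(z)$.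

Since $\Psi(V_\tau)\subseteq I_\tau$, and these spaces are finite-dimensional and mutually orthogonal, $\Psi^\dagger$ is the sum of the adjoints of the maps $\Psi|_{V_\tau}:V_\tau\to I_\tau$. It is $K$-equivariant, and the norm equality is clear. For $X\in\mathfrak g$, differentiating (3) gives
$$\langle\Psi^\dagger\pi_{-\bar\lambda}(X)u,v\rangle=\langle\pi_{-\bar\lambda}(X)u,\Psi v\rangle=-\langle u,\pi_\lambda(X)\Psi v\rangle=-\langle\Psi^\dagger u,dU(X)v\rangle=\langle dU(X)\Psi^\dagger u,v\rangle. \qquad\square$$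

**Proposition 3 (the easy case).** Theorem A holds if $\lambda\in i\mathfrak a^*$.

*Proof.* Let $\Psi\ne0$. Now $-\bar\lambda=\lambda$, so $\Psi^\dagger\Psi:\mathcal H^{[K]}\to\mathcal H^{[K]}$ is defined and is a $(\mathfrak g,K)$-morphism. It preserves the finite-dimensional spaces $V_\tau$, so it has an eigenvector. The eigenspace is a submodule, and $\mathcal H^{[K]}$ is irreducible, so $\Psi^\dagger\Psi=c\ge0$ is a scalar. Thus $\|\Psi v\|^2=c\|v\|^2$, which is (4) with $N=0$. $\square$

For general $\lambda$ the adjoint starts from $V_{\sigma,-\bar\lambda}$ while $\Psi$ ends in $V_{\sigma,\lambda}$, so the two cannot be composed. Everything else survives. By Lemma 1, only the polynomial bound (4) is missing.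

## 2. Growth on the universal cover of $SL_2(\mathbb R)$

We compute the growth of $\|\Psi|_{V_\tau}\|$ in Example 1. Let $H=\mathrm{diag}(1,-1)$, $X_+=\begin{pmatrix}0&1\\0&0\end{pmatrix}$, $X_-=X_+^{T}$, $E^\pm=\frac12\big(H\pm i(X_++X_-)\big)$ and $\nu=\lambda(H)$; here $\rho(H)=1$. From $[W_0,H]=-2(X_++X_-)$ and $[W_0,X_++X_-]=2H$ we get $[W_0,E^\pm]=\pm2iE^\pm$, so $\mathrm{Ad}(k_s)E^\pm=e^{\pm2is}E^\pm$. As $X_-=X_+-W_0$, we have $E^\pm=\frac12H\pm iX_+\mp\frac i2W_0$. The space $V^{[K]}_{\sigma,\lambda}$ has basis $f_n(k_s)=e^{ins}$, $n\in b+2\mathbb Z$. Writing $f(k\exp tX)=f(\exp(t\,\mathrm{Ad}(k)X)k)$ and differentiating,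
$$\pi_\lambda(E^\pm)f_n=e^{\pm2is}\Big(\tfrac12(\nu+1)\mp\tfrac i2(in)\Big)e^{ins}=\tfrac12(\nu+1\pm n)f_{n\pm2}.\tag{6}$$

Identify $\mathcal H^{[K]}$ with its image under an injective $\Psi$. Let $f_n$ and $f_{n+2}$ belong to it. Unitarity says $\langle E^+v,w\rangle_{\mathcal H}=-\langle v,E^-w\rangle_{\mathcal H}$. With $v=f_n$ and $w=f_{n+2}$ this reads $(\nu+1+n)\|f_{n+2}\|^2_{\mathcal H}=(n+1-\bar\nu)\|f_n\|^2_{\mathcal H}$. For large $n$,
$$\frac{\|f_{n+2}\|_{\mathcal H}^2}{\|f_n\|^2_{\mathcal H}}=\frac{n+1-\bar\nu}{n+1+\nu}=1-\frac{2\,\mathrm{Re}\,\nu}{n+1+\nu}.\tag{7}$$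
The logarithm of (7) is $-2\,\mathrm{Re}\,\nu/n+O(n^{-2})$. Summing over steps of length $2$, $\log\|f_n\|_{\mathcal H}^2=-\mathrm{Re}\,\nu\log n+O(1)$. Since $\|f_n\|=1$ in $C_\sigma$, the norm of $\Psi$ on type $n$ is comparable to $n^{\mathrm{Re}\,\nu/2}$. For $n\to-\infty$ the ratio of $\|f_{-m-2}\|^2_{\mathcal H}$ to $\|f_{-m}\|_{\mathcal H}^2$ is $(m+1-\nu)/(m+1+\bar\nu)$, with the same conclusion. As $c_n=1+n^2/8$, (4) holds.

The natural plan for general $G$ is to imitate this: start from finitely many $K$-types, move from type to type with elements of $\mathfrak p$, and compare norms on the two sides. The plan breaks at a definite point. The computation used the exact ratio, which is $1+O(1/n)$. Suppose we had used only the size of the coefficients. For $n+1\ge2|\nu|$, both $|n+1+\nu|$ and $|n+1-\bar\nu|$ lie between $\frac12(n+1)$ and $\frac32(n+1)$, so the ratio lies in $[\frac13,3]$. Reaching type $n$ takes about $n/2$ steps, so this yields only the factor $3^{n/2}$. An exponential bound is useless: multiplying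 Fourier coefficients by $e^{|n|}$ turns the rapidly decreasing sequence $e^{-|n|/2}$ into an unbounded one. When $K$-types have higher dimension and multiplicity, the recursion relates matrices, and norm estimates of this kind again lose a constant factor at each of roughly $|\tau|$ steps.

Another temptation is to reduce to finite center by passing to a quotient. Take $b$ irrational and $\nu\in i\mathbb R$. The completion of $C_\sigma$ for $\|\cdot\|$ is a unitary representation by (3). It is irreducible, because the coefficients in (6) vanish only for $\nu=0$ and $n=\mp1$, and $n\in b+2\mathbb Z$ is never an integer. Here $Z\cong\mathbb Z$ acts faithfully, so this representation does not factor through any quotient of $G$ with finite center.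

## 3. One group element in place of many Lie algebra steps

The way out is to replace $|\tau|$ steps in $\mathfrak p$ by one group element $a_t$ with $t\sim\log|\tau|$. Its operator norm is at most $Ce^{ct}$, which is polynomial in $|\tau|$.

We bound $\Psi^\dagger$ instead of $\Psi$; by Lemma 2 this is the same. The gain is that $\Psi^\dagger$ starts from a space of functions, where vectors can be built by hand. Rename $-\bar\lambda$ as $\lambda$ and let $\mathsf B$ be a morphism out of $V^{[K]}_{\sigma,\lambda}$. Suppose $\mathrm{Re}\,\lambda$ is strongly dominant, let $f\in V^{[K]}_{\sigma,\lambda}$, and let $w=\int_{\bar N}f(\bar x)\,d\bar x$. The substitution $\bar n=a_t\bar xa_t^{-1}$ in (3) will give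
$$a_t^{\rho-\lambda}\langle\pi_\lambda(a_t)f,\phi\rangle=\int_{\bar N}\langle f(\bar x),\phi(a_t\bar xa_t^{-1})\rangle\,d\bar x\ \longrightarrow\ \langle w,\phi(e)\rangle\qquad(t\to\infty).$$
So the vectors $a_t^{\rho-\lambda}\pi_\lambda(a_t)f$ behave like a delta function at the base point with value $w$, of width $e^{-t}$. Averaging translates of such vectors, with $w=u(k)$ at the point $k$, reproduces $u$ approximately. A function of type $\tau$ does not oscillate below a scale given by an inverse power of $c_\tau$, so $e^t$ equal to a power of $c_\tau$ suffices. In Example 1 one has $a_t=\exp(\frac t2H)$ and $\bar n_x=\exp(xX_-)$, and $a_t\bar n_xa_t^{-1}=\bar n_{e^{-t}x}$ shows the width.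

The proof needs the geometry of $\bar N$ (Section 4), the limit with an error term (Section 5), the averaging argument (Section 6), and a device to reach non-dominant $\lambda$ (Section 7).

## 4. The Iwasawa projection on $\bar N$

**Example 2.** For $SL_2$ write $\bar n_x=nak$ with $a=\mathrm{diag}(e^s,e^{-s})$. The bottom row $(x,1)$ of $\bar n_x$ is $e^{-s}$ times the bottom row of a rotation. So $e^{-s}=\sqrt{1+x^2}$ and $e^{2\rho(H(\bar n_x))}=(1+x^2)^{-1}$. The measure in (S2) is $dx/\pi$, and (S3) is the integrability of $(1+x^2)^{-(1+\varepsilon)/2}$. The next lemma says in general that $H(\bar n)$ is nonpositive, increases under contraction, and controls the size of $\log\bar n$ polynomially.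

**Lemma 4.** (a) For dominant $\mu$, $\bar x\in\bar N$ and $t\ge0$: $\ \mu(H(\bar x))\le\mu(H(a_t\bar xa_t^{-1}))\le0$.

(b) There are $C,q\ge1$ with $|X|\le Ce^{-2q\rho(H(\exp X))}$ for all $X\in\bar{\mathfrak n}$.

(c) $\langle\rho,\alpha\rangle>0$ for every positive root $\alpha$. There is a basis $\delta_1,\dots,\delta_r$ of $\mathfrak a^*$ such that the dominant elements are the $\sum c_i\delta_i$ with all $c_i\ge0$. Moreover $\rho=\sum r_i\delta_i$ with all $r_i>0$.

*Proof.* Let $G$ act on $\Lambda\mathfrak g_{\mathbb C}$ via $\mathrm{Ad}$, with the Hermitian inner product induced by $\langle\cdot,\cdot\rangle$. Then $K$ acts unitarily, $X^*=-\theta X$ for $X\in\mathfrak g$, and $\mathfrak a$-weight spaces are orthogonal.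

**Step 1: the basis $\delta_i$, proving (c).** The purpose is to find weights with $N$-fixed weight vectors that span the dominant cone. Write roots as $\beta=\sum_jn_j(\beta)\alpha_j$. Let $\mathfrak n_i\subseteq\mathfrak n$ be the sum of the $\mathfrak g_\beta$ with $\beta>0$ and $n_i(\beta)>0$, let $v_i$ be a unit vector in $\Lambda^{\dim\mathfrak n_i}\mathfrak n_i$, and let $\delta_i(H)=\mathrm{tr}(\mathrm{ad}H|_{\mathfrak n_i})$ be its weight. Since $[\mathfrak n,\mathfrak n_i]\subseteq\mathfrak n_i$ with nilpotent action, $N$ fixes $v_i$. For $j\ne i$ the space $\mathfrak n_i$ is stable under $\mathfrak g_{\pm\alpha_j}$, because the coefficient $n_i$ is unchanged and a root with $n_i>0$ is positive. Since $H_{\alpha_j}$ is proportional to a commutator $[X,\theta X]$ with $X\in\mathfrak g_{\alpha_j}$ (see Step 3), its trace on $\mathfrak n_i$ is $0$, that is, $\langle\delta_i,\alpha_j\rangle=0$. As $\delta_i(H_0)>0$, $\delta_i\ne0$, and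
$$0<\langle\delta_i,\delta_i\rangle=\sum_\beta m_\beta n_i(\beta)\,\langle\delta_i,\alpha_i\rangle,$$
summed over the roots in $\mathfrak n_i$. So $\langle\delta_i,\alpha_i\rangle>0$. Hence the $\delta_i$ form a basis, and $\mu=\sum c_i\delta_i$ with $c_i=\langle\mu,\alpha_i\rangle/\langle\delta_i,\alpha_i\rangle$; this describes the dominant elements. Similarly, the sum of the $\mathfrak g_\beta$ with $\beta>0$ not a multiple of $\alpha_i$ is stable under $\mathfrak g_{\pm\alpha_i}$, so $H_{\alpha_i}$ has trace $0$ on it. Therefore $2\langle\rho,\alpha_i\rangle=(m_{\alpha_i}+2m_{2\alpha_i})\langle\alpha_i,\alpha_i\rangle>0$. This gives $\langle\rho,\alpha\rangle>0$ for $\alpha>0$, and $r_i>0$.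

**Step 2: proof of (a).** The purpose is to read $H$ off as the norm of a vector. By Step 1 we may take $\mu=\delta_i$. If $g=nak$ then $g^{-1}v_i=a^{-\delta_i}k^{-1}v_i$, so $\|g^{-1}v_i\|=e^{-\delta_i(H(g))}$. For $\bar x\in\bar N$ we have $\bar x^{-1}v_i=v_i+\sum_\nu w_\nu$ with $w_\nu$ of weight $\delta_i-\nu$, $\nu\ne0$ a sum of positive roots. By orthogonality the norm is at least $1$, that is, $\delta_i(H(\bar x))\le0$. Next,
$$(a_t\bar xa_t^{-1})^{-1}v_i=a_t^{-\delta_i}\,a_t\bar x^{-1}v_i=v_i+\sum_\nu a_t^{-\nu}w_\nu ,$$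
whose norm is at most $\|\bar x^{-1}v_i\|$ since $\nu(H_0)>0$. This is the left inequality.

**Step 3: proof of (b).** The purpose is to recover the coordinates of $X$ from one vector. Let $v_+$ be a unit vector in $\Lambda^{\dim\mathfrak n}\mathfrak n$. It has weight $2\rho$ and is fixed by $N$, so as in Step 2, $R:=\|\exp(-X)v_+\|=e^{-2\rho(H(\exp X))}\ge1$. For $X\in\mathfrak g_{-\alpha}$ with $\alpha>0$, $[X,\theta X]$ lies in $\mathfrak g_0$ and is negated by $\theta$, so it lies in $\mathfrak p\cap\mathfrak g_0=\mathfrak a$. Since $B([X,\theta X],H)=B(X,[\theta X,H])=-\alpha(H)B(X,\theta X)=\alpha(H)|X|^2$, we get $[X,\theta X]=|X|^2H_\alpha$. As $\theta X\in\mathfrak n$ kills $v_+$,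
$$\|Xv_+\|^2=-\langle\theta X\,Xv_+,v_+\rangle=\langle[X,\theta X]v_+,v_+\rangle=2\langle\rho,\alpha\rangle|X|^2 .\tag{8}$$
Now let $X=\sum_{\alpha>0}X_{-\alpha}$ with $X_{-\alpha}\in\mathfrak g_{-\alpha}$. The component of $\exp(-X)v_+$ of weight $2\rho-\alpha$ has norm at most $R$. It equals $-X_{-\alpha}v_+$ plus a linear combination of terms $X_{-\beta_1}\cdots X_{-\beta_s}v_+$ with $s\ge2$ and $\sum\beta_i=\alpha$. Every $\beta_i$ has smaller level $\beta_i(H_0)$ than $\alpha$. By (8), induction on the level and $R\ge1$, $|X_{-\alpha}|\le CR^{q_\alpha}$ for some $q_\alpha\ge1$. Take $q=\max q_\alpha$. $\square$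

## 5. The limit $t\to\infty$ with an error term

The aim is the limit of Section 3 with exponential error, using only one derivative of $\phi$.

**Proposition 5.** Assume $\mathrm{Re}\,\lambda-\rho$ is dominant. Then $j(f)=\int_{\bar N}f(\bar x)\,d\bar x$ converges absolutely for $f\in V^\infty_{\sigma,\lambda}$, with $\|j(f)\|\le\|f\|_\infty$. There are $C,\delta>0$ such that for all $f\in V^\infty_{\sigma,\lambda}$, $\phi\in V^\infty_{\sigma,-\bar\lambda}$, $t\ge0$,
$$\big|a_t^{\rho-\lambda}\langle\pi_\lambda(a_t)f,\phi\rangle-\langle j(f),\phi(e)\rangle\big|\le Ce^{-\delta t}\|f\|_\infty\|\phi\|_{C^1}.\tag{9}$$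
Moreover $j(V^{[K]}_{\sigma,\lambda})=W$.

*Proof.* **Step 1: convergence.** The purpose is to dominate $f$ on $\bar N$. Write $\mathrm{Re}\,\lambda+\rho=(\mathrm{Re}\,\lambda-\rho)+2\rho$. By Lemma 4(a),
$$\|f(\bar x)\|\le e^{(\mathrm{Re}\lambda+\rho)(H(\bar x))}\|f\|_\infty\le e^{2\rho(H(\bar x))}\|f\|_\infty .\tag{10}$$
(S2), applied to $h(nak)=a^{2\rho}$, gives $\int_{\bar N}e^{2\rho(H(\bar n))}d\bar n=1$.

**Step 2: change of variables.** The purpose is to move $a=a_t$ from $f$ to $\phi$. By (3), $\langle\pi_\lambda(a)f,\phi\rangle=\int_{\bar N}\langle f(\bar na),\phi(\bar n)\rangle d\bar n$, and $f(\bar na)=f(a\cdot a^{-1}\bar na)=a^{\lambda+\rho}f(a^{-1}\bar na)$. Substituting $\bar n=a\bar xa^{-1}$, $d\bar n=a^{-2\rho}d\bar x$,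
$$a^{\rho-\lambda}\langle\pi_\lambda(a)f,\phi\rangle=\int_{\bar N}\langle f(\bar x),\phi(a\bar xa^{-1})\rangle\,d\bar x .$$
So the left side of (9) is at most $\int_{\bar N}\|f(\bar x)\|\,\|\phi(y)-\phi(e)\|\,d\bar x$, where $\bar x=\exp X$, $y=a_t\bar xa_t^{-1}=\exp Y$, and $Y=\mathrm{Ad}(a_t)X$. All levels are at least $1$, so $|Y|\le e^{-t}|X|$. Let $0<\delta\le1$.

**Step 3: the region $|Y|\le1$.** The purpose is to use the derivative of $\phi$. We have $\phi(y)-\phi(e)=\int_0^1(\pi_{-\bar\lambda}(Y)\phi)(\exp sY)\,ds$. Since $\exp sY$ stays in a compact set, the integrand is at most $C\|\pi_{-\bar\lambda}(Y)\phi\|_\infty$. For $k\in K$ decompose $\mathrm{Ad}(k)Y=Y_{\mathfrak n}+Y_{\mathfrak a}+Y_{\mathfrak k}\in\mathfrak n\oplus\mathfrak a\oplus\mathfrak k$. From $\phi(k\exp sY)=\phi(\exp(s\,\mathrm{Ad}(k)Y)k)$,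
$$(\pi_{-\bar\lambda}(Y)\phi)(k)=(-\bar\lambda+\rho)(Y_{\mathfrak a})\,\phi(k)+\big(\pi(\mathrm{Ad}(k)^{-1}Y_{\mathfrak k})\phi\big)(k).$$
Hence $\|\phi(y)-\phi(e)\|\le C|Y|\,\|\phi\|_{C^1}\le C|Y|^\delta\|\phi\|_{C^1}\le Ce^{-\delta t}|X|^\delta\|\phi\|_{C^1}$. With (10),
$$\|f(\bar x)\|\,\|\phi(y)-\phi(e)\|\le Ce^{-\delta t}\|f\|_\infty\|\phi\|_{C^1}\,|X|^\delta e^{2\rho(H(\bar x))}.\tag{11}$$

**Step 4: the region $|Y|>1$.** The purpose is to get (11) here without smallness of $Y$. Now $1\le|Y|^\delta\le e^{-\delta t}|X|^\delta$. Also $\|\phi(y)-\phi(e)\|\le\|\phi\|_\infty(1+e^{(\rho-\mathrm{Re}\lambda)(H(y))})$, and Lemma 4(a) for $\mu=\mathrm{Re}\,\lambda-\rho$ gives $(\rho-\mathrm{Re}\lambda)(H(y))\le(\rho-\mathrm{Re}\lambda)(H(\bar x))$. Multiplying by the first bound in (10), the two terms are at most $e^{(\mathrm{Re}\lambda+\rho)(H(\bar x))}\le e^{2\rho(H(\bar x))}$ and exactly $e^{2\rho(H(\bar x))}$, times $\|f\|_\infty\|\phi\|_\infty$. So (11) holds again.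

**Step 5: integration.** The purpose is to absorb $|X|^\delta$. By Lemma 4(b), $|X|^\delta e^{2\rho(H(\bar x))}\le Ce^{(2-2q\delta)\rho(H(\bar x))}$. Choose $\delta$ with $2-2q\delta>1$ and apply (S3). This proves (9).

**Step 6: surjectivity of $j$.** The purpose is to have test vectors for every $w\in W$. For $\beta\in C_c^\infty(\bar N)$ put $f(p\bar n)=\beta(\bar n)\sigma_\lambda(p)w$ on $P\bar N$ and $f=0$ elsewhere. The set $P\,\mathrm{supp}\,\beta$ is the preimage of a compact subset of $P\backslash G$, hence closed. So $f$ is smooth on the two open sets $P\bar N$ and $G\setminus P\,\mathrm{supp}\,\beta$, which cover $G$. Thus $f\in V^\infty_{\sigma,\lambda}$ and $j(f)=(\int\beta)w$, so $j$ is onto. As $j$ is $\|\cdot\|_\infty$-continuous and $V^{[K]}_{\sigma,\lambda}$ is dense in $C_\sigma$, the image $j(V^{[K]}_{\sigma,\lambda})$ is a dense subspace of $W$, hence $W$. $\square$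

## 6. Averaging: polynomial bounds for dominant parameters

**Setting (H).** $(\Pi,E)$ is a representation of $G$ on a Hilbert space with $\Pi|_K$ unitary and $\Pi|_Z=\chi\cdot1$, and $\mathsf B:V^{[K]}_{\sigma,\lambda}\to E^\infty$ is linear, $\mathfrak g$- and $K$-equivariant. By Banach–Steinhaus and the semigroup property, $\|\Pi(a_t)\|\le Ce^{ct}$ for $t\ge0$.

The map $\mathsf B$ is equivariant only for $\mathfrak g$ and $K$, and $\pi_\lambda(a_t)f$ is usually not $K$-finite. The next lemma lets us move group elements through $\mathsf B$ one $K$-type at a time.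

**Lemma 6.** In setting (H), $\mathsf B(P_\tau\pi_\lambda(g)f)=P_\tau\Pi(g)\mathsf Bf$ for $f\in V^{[K]}_{\sigma,\lambda}$, $\tau\in\hat K_\chi$, $g\in G$.

*Proof.* Both sides will be analytic in $g$ with the same Taylor series at $e$. Let $L=-\sum X_i^2-\sum Y_j^2\in U(\mathfrak g)$. It is $\mathrm{Ad}(K)$-invariant, and as a left-invariant differential operator on $G$ it is elliptic with analytic coefficients. The vector $f$ lies in a finite sum of spaces $I_{\tau'}$, which is finite-dimensional and $L$-stable. So $p(L)f=0$ for some nonconstant polynomial $p$, and then $p(L)\mathsf Bf=\mathsf Bp(L)f=0$. For $y\in E$ and $\phi\in C_\sigma$, the smooth functions $g\mapsto\langle\Pi(g)\mathsf Bf,y\rangle$ and $g\mapsto\langle\pi_\lambda(g)f,\phi\rangle$ are killed by the elliptic analytic operator $p(L)$, so they are real analytic. Choose an orthonormal basis $(\phi_i)$ of $I_\tau$. Then $\mathsf B(P_\tau\pi_\lambda(g)f)=\sum_i\langle\pi_\lambda(g)f,\phi_i\rangle\mathsf B\phi_i$ is analytic. The right side paired with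 $y$ is $\langle\Pi(g)\mathsf Bf,P_\tau y\rangle$, also analytic. The derivatives at $e$ along $u\in U(\mathfrak g)$ are $\mathsf BP_\tau\pi_\lambda(u)f$ and $P_\tau\Pi(u)\mathsf Bf=P_\tau\mathsf B\pi_\lambda(u)f$. They agree because $\mathsf B$ is $K$-equivariant. Since $G$ is connected, both sides agree everywhere. $\square$

**Proposition 7.** In setting (H) with $\mathrm{Re}\,\lambda-\rho$ dominant, there are $C$ and an integer $N$ with $\|\mathsf Bu\|\le C\|\Delta^Nu\|$ for all $u\in V^{[K]}_{\sigma,\lambda}$.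

*Proof.* **Step 1: the averaging operator.** The purpose is to build $u\in I_\tau$ from vectors $\pi(k^{-1})\pi_\lambda(a_t)f$ with $f$ in a fixed finite-dimensional space. By Proposition 5 choose a linear $s:W\to V^{[K]}_{\sigma,\lambda}$ with $j\circ s=\mathrm{id}_W$. For $\tau\in\hat K_\chi$ and $t\ge0$ define $S_t:I_\tau\to I_\tau$ by
$$S_tu=a_t^{\rho-\lambda}\int_{K/Z}\pi(k^{-1})\,P_\tau\,\pi_\lambda(a_t)\,s(u(k))\,dk .\tag{12}$$
The integrand is $Z$-invariant, since $u(zk)=\chi(z)u(k)$ and $\pi(z^{-1})=\chi(z)^{-1}$.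

**Step 2: $S_t$ is close to the identity.** The purpose is to find how large $t$ must be. For $\phi\in I_\tau$, unitarity of $K$ and $P_\tau\pi(k)\phi=\pi(k)\phi$ give
$$\langle S_tu,\phi\rangle=a_t^{\rho-\lambda}\int_{K/Z}\langle\pi_\lambda(a_t)s(u(k)),\pi(k)\phi\rangle\,dk .$$
Apply (9) with $\pi(k)\phi$ viewed in $V^\infty_{\sigma,-\bar\lambda}$. We have $(\pi(k)\phi)(e)=\phi(k)$ and $j(s(u(k)))=u(k)$, so the main terms integrate to $\langle u,\phi\rangle$. Further, $\|s(u(k))\|_\infty\le C\|u(k)\|$, and $\|\pi(k)\phi\|_{C^1}\le C\|\phi\|_{C^1}$ because $X_i\pi(k)\phi=\pi(k)(\mathrm{Ad}(k^{-1})X_i)\phi$. With $\int_{K/Z}\|u(k)\|dk\le\|u\|$ and (2),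
$$|\langle S_tu,\phi\rangle-\langle u,\phi\rangle|\le Ce^{-\delta t}\|u\|\,\|\phi\|_{C^1}\le C_1e^{-\delta t}c_\tau^m\|u\|\,\|\phi\| ,\tag{13}$$
with $C_1\ge1$ independent of $\tau$ and $t$. Choose $t=t_\tau\ge0$ with $e^{\delta t}=2C_1c_\tau^m$. Then $\|S_t-1\|\le\frac12$ on $I_\tau$, so $S_t$ is invertible with $\|S_t^{-1}\|\le2$.

**Step 3: pushing through $\mathsf B$.** The purpose is to turn (12) into a bound. For $u\in I_\tau$ put $u'=S_t^{-1}u$. By $K$-equivariance and Lemma 6,
$$\mathsf Bu=\mathsf BS_tu'=a_t^{\rho-\lambda}\int_{K/Z}\Pi(k^{-1})\,P_\tau\,\Pi(a_t)\,\mathsf Bs(u'(k))\,dk .$$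
The map $\mathsf B\circ s:W\to E$ is bounded, as $W$ is finite-dimensional. Hence
$$\|\mathsf Bu\|\le e^{t(\rho-\mathrm{Re}\lambda)(H_0)}\,Ce^{ct}\,\|\mathsf B\circ s\|\,\|u'\|\le C'c_\tau^N\|u\|$$
for an integer $N$ independent of $\tau$, because $e^t=(2C_1c_\tau^m)^{1/\delta}$.

**Step 4: summation.** The purpose is to pass to all $u$. Isotypic components are orthogonal on both sides. So for $u=\sum u_\tau$, $\|\mathsf Bu\|^2=\sum\|\mathsf Bu_\tau\|^2\le C'^2\sum c_\tau^{2N}\|u_\tau\|^2=C'^2\|\Delta^Nu\|^2$. $\square$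

## 7. Shifting $\lambda$ by a finite-dimensional representation

Dominance was essential: without it $j(f)$ need not converge. In Example 2 the function with $f=1$ on $K$ is $(1+x^2)^{-(\nu+1)/2}$ on $\bar N$, which is not integrable for real $\nu\le0$. We raise $\lambda$ by $2\ell\rho$ at the cost of tensoring $E$ with a finite-dimensional representation.

**Proposition 8.** In setting (H), for every $\lambda\in\mathfrak a_{\mathbb C}^*$, there are $C$ and an integer $N$ with $\|\mathsf Bu\|\le C\|\Delta^Nu\|$ for all $u\in V^{[K]}_{\sigma,\lambda}$.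

*Proof.* **Step 1: the shift map.** The purpose is to map a principal series with dominant parameter onto ours. By Lemma 4(c) there is an even $\ell$ with $\mathrm{Re}\,\lambda+2\ell\rho-\rho$ dominant. Put $\lambda''=\lambda+2\ell\rho$, $F=(\Lambda^{\dim\mathfrak n}\mathfrak g_{\mathbb C})^{\otimes\ell}$ and $v=v_+^{\otimes\ell}$. On $F$ the center $Z$ acts trivially and $K$ unitarily. Since $\mathrm{Ad}(M)$ preserves the norm on the real line $\Lambda^{\dim\mathfrak n}\mathfrak n$, $mv_+=\pm v_+$. As $\ell$ is even, $man\cdot v=a^{2\ell\rho}v$, and $\|v\|=1$. Define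
$$\Theta:V^\infty_{\sigma,\lambda''}\otimes F^*\to V^\infty_{\sigma,\lambda},\qquad\Theta(f\otimes\xi)(g)=\xi(g^{-1}v)f(g).$$
It is well defined, since $\xi((mang)^{-1}v)=a^{-2\ell\rho}\xi(g^{-1}v)$. It is $G$-equivariant, since $\Theta(f\otimes\xi)(gx)=\xi(x^{-1}g^{-1}v)f(gx)=(x\xi)(g^{-1}v)\,f(gx)$.

**Step 2: using the dominant case.** The purpose is to bound $\mathsf B\circ\Theta$. Let $(e_j)$ be an orthonormal basis of $F$ and $e_j^*=\langle\cdot,e_j\rangle$. Define $\mathsf B'':V^{[K]}_{\sigma,\lambda''}\to E\otimes F$ by $\mathsf B''f=\sum_j\mathsf B\,\Theta(f\otimes e_j^*)\otimes e_j$. It takes values in $E^\infty\otimes F\subseteq(E\otimes F)^\infty$. It is $\mathfrak g$- and $K$-equivariant because $\sum_je_j^*\otimes e_j$ is invariant. The representation $E\otimes F$ has $K$ unitary and $Z$ acting by $\chi$. So setting (H) holds with parameter $\lambda''$, and Proposition 7 gives, for $f\in V^{[K]}_{\sigma,\lambda''}$,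
$$\|\mathsf B\,\Theta(f\otimes e_j^*)\|\le\|\mathsf B''f\|\le C\|\Delta^Nf\| .$$

**Step 3: writing $u$ in the image of $\Theta$ with control.** The purpose is to find preimages whose norm is polynomially bounded. For $u\in I_\tau$ put $\beta_j(k)=\overline{e_j^*(k^{-1}v)}$ and $f_j=\beta_ju$. Since $m^{-1}v=v$, $\beta_j(mk)=\beta_j(k)$ and $f_j\in C_\sigma$. As $\beta_j$ and $u$ are $K$-finite, so is $f_j$; view it in $V^{[K]}_{\sigma,\lambda''}$. On $K$,
$$\sum_j\Theta(f_j\otimes e_j^*)(k)=\sum_j|e_j^*(k^{-1}v)|^2\,u(k)=\|k^{-1}v\|^2u(k)=u(k),$$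
and elements of $V^\infty_{\sigma,\lambda}$ are determined on $K$. So $\mathsf Bu=\sum_j\mathsf B\,\Theta(f_j\otimes e_j^*)$. The $\beta_j$ are smooth functions on the compact group $K/Z$. By the Leibniz rule and (1), applied repeatedly inside $I_\tau$,
$$\|\Delta^Nf_j\|\le C\max_{r\le2N}\ \max_{i_1,\dots,i_r}\|X_{i_1}\cdots X_{i_r}u\|\le Cc_\tau^N\|u\| .$$
Hence $\|\mathsf Bu\|\le C'c_\tau^N\|u\|$ on $I_\tau$. Sum over $\tau$ as in Step 4 of Proposition 7. $\square$

## 8. Proof of Theorem A

*Proof.* We may assume $\Psi\ne0$; uniqueness for $\Psi=0$ is the density of $\mathcal H^{[K]}$ in $\mathcal H^\infty$. By Lemma 2, $Z$ acts on $\mathcal H$ by a unitary character $\chi$ with $\sigma|_Z=\chi\cdot1$, and $\Psi^\dagger:V^{[K]}_{\sigma,-\bar\lambda}\to\mathcal H^{[K]}\subseteq\mathcal H^\infty$ is a $(\mathfrak g,K)$-morphism. So setting (H) holds with $(\Pi,E)=(U,\mathcal H)$, $\mathsf B=\Psi^\dagger$ and parameter $-\bar\lambda$. Proposition 8 on $I_\tau$ gives $\|\Psi^\dagger|_{I_\tau}\|\le Cc_\tau^N$. By Lemma 2,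 $\|\Psi|_{V_\tau}\|\le Cc_\tau^N$. This is (4), and Lemma 1 finishes the proof. $\square$

## 9. Hilbert representations that need not be unitary

Only admissibility, unitarity of $K$ and the scalar action of $Z$ matter.

**Theorem B.** Let $(\Pi,E)$ be a Hilbert space representation of $G$ with $K$ acting unitarily and $Z$ acting by $\chi$; it need not be unitary or of finite length. Let $\sigma$ be a finite-dimensional representation of $M$, not necessarily irreducible, with $\sigma|_Z=\chi\cdot1$, and $\lambda\in\mathfrak a_{\mathbb C}^*$ arbitrary.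

1. Every $(\mathfrak g,K)$-morphism $V^{[K]}_{\sigma,\lambda}\to E^\infty$ extends to a continuous $G$-map $V^\infty_{\sigma,\lambda}\to E^\infty$.
2. If all $K$-multiplicities of $E$ are finite, every $(\mathfrak g,K)$-morphism $E^{[K]}\to V^{[K]}_{\sigma,\lambda}$ extends to a continuous $G$-map $E^\infty\to V^\infty_{\sigma,\lambda}$.
3. If $E^{[K]}\cong V^{[K]}_{\sigma,\lambda}$ as $(\mathfrak g,K)$-modules, then $E^\infty\cong V^\infty_{\sigma,\lambda}$ as Fréchet representations. In particular, in Theorem A, if $\Psi$ is onto $V^{[K]}_{\sigma,\lambda}$, then $\overline\Psi$ is a topological isomorphism.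

*Proof.* (1) The topology of $E^\infty$ is given by the seminorms $\|\Pi(u)\cdot\|$, $u\in U(\mathfrak g)$. By Proposition 8, $\|\Pi(u)\mathsf Bf\|=\|\mathsf B\pi_\lambda(u)f\|\le C\|\Delta^N\pi_\lambda(u)f\|$, a continuous seminorm of $f\in V^\infty_{\sigma,\lambda}$. Since $V^{[K]}_{\sigma,\lambda}$ is dense and $E^\infty$ is complete, $\mathsf B$ extends; $G$-equivariance follows as in Lemma 1.

(2) The purpose is to replace unitarity of $U$ in Lemma 2. Let $\Pi^\dagger(g)=\Pi(g^{-1})^*$ on $E$. It is strongly continuous since $E$ is reflexive, it agrees with $\Pi$ on $K$, and $Z$ acts in it by $\chi$. As in the proof of Lemma 1, the $K$-finite vectors are smooth both for $\Pi$ and for $\Pi^\dagger$. From $\langle\Pi^\dagger(g)w,\Pi(g)v\rangle=\langle w,v\rangle$ we get $\langle\Pi^\dagger(X)w,v\rangle=-\langle w,\Pi(X)v\rangle$ for $K$-finite $v,w$. Let $\Psi^\dagger:V^{[K]}_{\sigma,-\bar\lambda}\to E^{[K]}$ be the sum of the adjoints of the finite-dimensional maps $\Psi|_{E_\tau}:E_\tau\to I_\tau$. Then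
$$\langle\Psi^\dagger\pi_{-\bar\lambda}(X)u,v\rangle=-\langle u,\pi_\lambda(X)\Psi v\rangle=-\langle\Psi^\dagger u,\Pi(X)v\rangle=\langle\Pi^\dagger(X)\Psi^\dagger u,v\rangle ,$$
so $\Psi^\dagger$ is a $(\mathfrak g,K)$-morphism into $(\Pi^\dagger,E)$. Proposition 8 for $\Psi^\dagger$ and $(\Pi^\dagger,E)$ gives $\|\Psi^\dagger|_{I_\tau}\|\le Cc_\tau^N$. Take adjoints and apply Lemma 1.

(3) The hypothesis forces finite multiplicities. By (1) and (2) the isomorphism and its inverse both extend continuously. The extensions are mutually inverse on dense subspaces, hence everywhere. In Theorem A a nonzero $\Psi$ is injective by irreducibility, so if it is onto, it is an isomorphism of $(\mathfrak g,K)$-modules. $\square$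

Nothing is claimed here about $\overline\Psi$ being a topological embedding when $\Psi$ is not surjective.

## 10. Continuity of all $\mathfrak n$-finite functionals

**Theorem C.** Let $E$ be as in Theorem B(2), $V=E^{[K]}$, and $Q$ a finite-dimensional $P_{\min}$-module with $Z$ acting by $\chi$. Every $(\mathfrak p_{\min},M)$-morphism $\psi:V\to Q$ extends continuously to $E^\infty$. In particular, for $(U,\mathcal H)$ irreducible unitary and any $k$, every linear functional on $\mathcal H^{[K]}$ vanishing on $\mathfrak n^k\mathcal H^{[K]}$ extends continuously to $\mathcal H^\infty$.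

Two things are new: $A$ may act on $Q$ non-semisimply, and $N$ may act nontrivially. They are treated in this order.

**Twisted principal series.** Let $Q$ be a finite-dimensional module of $MA$ with $Z$ acting by $\chi$ and a single generalized $\mathfrak a$-weight. Write the action as
$$\omega(ma)=a^{\lambda+\rho}\sigma(m)T(a),$$
where $T(\exp H)=\exp D(H)$ with $D$ linear in $H$ and the $D(H)$ commuting nilpotent operators that commute with $\sigma(M)$. So $\|T(\exp H)\|\le C(1+|H|)^r$ for some $r$. For instance, $\mathfrak a=\mathbb RH_0$ may act on $\mathbb C^2$ by a Jordan block; then $T(a_t)=\begin{pmatrix}1&t\\0&1\end{pmatrix}$. Let $V^\infty_\omega=\{f\in C^\infty(G,Q):f(mang)=\omega(ma)f(g)\}$.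

**Lemma 9.** Proposition 8 and Theorem B(2) hold with $V_\omega$ in place of $V_{\sigma,\lambda}$.

*Proof.* **Step 1: pairing.** The purpose is to replace (3). Fix an $M$-invariant inner product on $Q$ and put $\omega^\dagger(ma)=a^{-\bar\lambda+\rho}\sigma(m)T(a^{-1})^*$. Taking adjoints shows that $T(a^{-1})^*$ commutes with $\sigma(M)$. Then $\langle\omega(ma)x,\omega^\dagger(ma)y\rangle=a^{2\rho}\langle T(a^{-1})T(a)x,y\rangle=a^{2\rho}\langle x,y\rangle$, so (3) holds for $V_\omega$ and $V_{\omega^\dagger}$. Also $\omega^\dagger$ has the same form, with parameter $-\bar\lambda$, and $(\omega^\dagger)^\dagger=\omega$. Restriction to $K$ again gives $C_\sigma$, and (2), Lemma 1 and Lemma 6 hold with the same proofs.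

**Step 2: the limit.** The purpose is to redo Proposition 5 when $\mathrm{Re}\,\lambda-\rho$ is dominant. By Lemma 4, all $\delta_i(H(\bar x))\le0$, the $\delta_i$ are a basis, and $\rho=\sum r_i\delta_i$ with $r_i>0$. So $|H(\bar x)|\le-C\rho(H(\bar x))$. With $y=a_t\bar xa_t^{-1}$, Lemma 4(a) gives $|H(y)|\le-C\rho(H(y))\le-C\rho(H(\bar x))$. Hence for every $\eta>0$
$$\|T(\exp H(\bar x))\|\le C_\eta e^{-\eta\rho(H(\bar x))},\qquad\|T(\exp(-H(y)))^*\|\le C_\eta e^{-\eta\rho(H(\bar x))}.\tag{14}$$
Now $\|f(\bar x)\|\le C_\eta e^{(\mathrm{Re}\lambda+\rho)(H(\bar x))-\eta\rho(H(\bar x))}\|f\|_\infty\le C_\eta e^{(2-\eta)\rho(H(\bar x))}\|f\|_\infty$. For $\eta<1$, (S3) shows that $j(f)=\int_{\bar N}f(\bar x)\,d\bar x$ converges with $\|j(f)\|\le C\|f\|_\infty$. The change of variables, with $f(\bar na)=\omega(a)f(a^{-1}\bar na)$, gives $a^{\rho-\lambda}\langle\pi_\omega(a)f,\phi\rangle=\int_{\bar N}\langle T(a)f(\bar x),\phi(a\bar xa^{-1})\rangle d\bar x$. So the difference from $\langle T(a_t)j(f),\phi(e)\rangle$ is at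 most $\|T(a_t)\|\int_{\bar N}\|f(\bar x)\|\,\|\phi(y)-\phi(e)\|\,d\bar x$. For $|Y|\le1$ the only change is that $(-\bar\lambda+\rho)(Y_{\mathfrak a})\phi(k)$ becomes $d\omega^\dagger(Y_{\mathfrak a})\phi(k)$, still bounded by $C|Y|\,\|\phi\|_\infty$. For $|Y|>1$, (14) gives $\|\phi(y)\|\le C_\eta e^{(\rho-\mathrm{Re}\lambda)(H(\bar x))-\eta\rho(H(\bar x))}\|\phi\|_\infty$. In both regions
$$\|f(\bar x)\|\,\|\phi(y)-\phi(e)\|\le C'_\eta e^{-\delta t}\|f\|_\infty\|\phi\|_{C^1}\,e^{(2-2\eta-2q\delta)\rho(H(\bar x))}.$$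
For small $\eta,\delta>0$ this is integrable by (S3), and we obtain
$$\big|a_t^{\rho-\lambda}\langle\pi_\omega(a_t)f,\phi\rangle-\langle T(a_t)j(f),\phi(e)\rangle\big|\le Ce^{-\delta t}\|T(a_t)\|\,\|f\|_\infty\|\phi\|_{C^1}.\tag{15}$$
Surjectivity of $j$ on $K$-finite vectors is proved as before, with $\omega$ in place of $\sigma_\lambda$.

**Step 3: averaging.** The purpose is to redo Proposition 7. Define $S_t$ by (12) with $s(T(a_t)^{-1}u(k))$ in place of $s(u(k))$ and $\pi_\omega$ in place of $\pi_\lambda$. The main term in (15) becomes $\langle T(a_t)T(a_t)^{-1}u(k),\phi(k)\rangle=\langle u(k),\phi(k)\rangle$. The error in (13) acquires the factor $\|T(a_t)\|\,\|T(a_t)^{-1}\|\le C(1+t)^{2r}$, which is absorbed by replacing $\delta$ by $\delta/2$. In the bound for $\mathsf B$ there is an additional factor $\|T(a_t)^{-1}\|\le C(1+t)^r\le C'e^t$, again polynomial in $c_\tau$. So Proposition 7 holds.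

**Step 4: shift and duality.** The purpose is to reach all $\lambda$ and to return to maps into $V_\omega$. The map $\Theta$ multiplies by a function transforming by the scalar $a^{-2\ell\rho}$, so Proposition 8 follows with $\lambda\mapsto\lambda+2\ell\rho$ and $T$ unchanged. The proof of Theorem B(2) applies with $V_{\omega^\dagger}$ in place of $V_{\sigma,-\bar\lambda}$. $\square$

*Proof of Theorem C.* **Step 1: $N$ trivial on $Q$.** The purpose is to reduce to Lemma 9. The generalized $\mathfrak a$-weight spaces of $Q$ are $M$-stable, so we may assume there is only one and write the action as $\omega$. Put $\Psi(v)(nak)=\omega(a)\psi(kv)$ for $v\in V$. Since $\psi$ is an $M$-map, $\Psi(v)\in V^\infty_\omega$, and $\Psi$ is $K$-equivariant. For $X\in\mathfrak g$ write $\mathrm{Ad}(k)X=X_{\mathfrak n}+X_{\mathfrak a}+X_{\mathfrak k}$. Using $\psi(X_{\mathfrak n}kv)=0$,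
$$(\pi_\omega(X)\Psi v)(k)=d\omega(X_{\mathfrak a})\psi(kv)+\psi(X_{\mathfrak k}kv)=\psi\big((\mathrm{Ad}(k)X)kv\big)=\psi(kXv)=\Psi(Xv)(k).$$
So $\Psi:V\to V^{[K]}_\omega$ is a $(\mathfrak g,K)$-morphism with $\mathrm{ev}_e\circ\Psi=\psi$. By Lemma 9 it extends continuously to $E^\infty$, hence so does $\psi$.

**Step 2: $Q$ inside polynomial functions on $N$.** The purpose is to make the $N$-action explicit. By Lie's theorem for $\mathfrak a+\mathfrak n$, $\mathfrak n=[\mathfrak a,\mathfrak n]$ acts nilpotently on $Q$. Let $Q_1$ be $Q|_{MA}$ with trivial $N$-action, and let $\mathbb C[N]$ be the polynomial functions of $\log n$. Let $P_{\min}$ act on $\mathbb C[N]$ by $(n_0b\cdot h)(n)=h(b^{-1}n_0^{-1}nb)$, where $n_0\in N$ and $b\in MA$; this comes from the action $n_0b\cdot n=n_0bnb^{-1}$ on $N\cong P/MA$. The map $q\mapsto(n\mapsto n^{-1}q)$ is an injective $P_{\min}$-map $Q\to\mathbb C[N]\otimes Q_1$. Equivariance holds because $n^{-1}n_0q=(n_0^{-1}n)^{-1}q$ and $n^{-1}bq=b(b^{-1}nb)^{-1}q$; evaluating at $n=e$ shows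 injectivity.

**Step 3: matrix coefficients exhaust $\mathbb C[N]$.** The purpose is to replace $\mathbb C[N]$ by a finite-dimensional $G$-module. Let $v_-$ be a real spanning vector of $\Lambda^{\dim\mathfrak n}\bar{\mathfrak n}$, $v_\ell=v_-^{\otimes\ell}$ for $\ell\ge1$, and $F_\ell=U(\mathfrak g)v_\ell$. Since $\bar{\mathfrak n}$ kills $v_\ell$ and $\mathfrak m+\mathfrak a$ acts on it by scalars, $F_\ell=U(\mathfrak n)v_\ell$. Put $A_\ell=\{n\mapsto\xi(nv_\ell):\xi\in F_\ell^*\}\subseteq\mathbb C[N]$. If $\xi(nv_\ell)=0$ for all $n$, then $\xi$ kills $U(\mathfrak n)v_\ell=F_\ell$; so $\xi\mapsto\xi(\,\cdot\,v_\ell)$ is injective. For $\ell$ even and $b=ma$ we have $bv_\ell=a^{-2\ell\rho}v_\ell$. So the function $h_\xi(n)=\xi(nv_\ell)$ satisfies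
$$(n_0b\cdot h_\xi)(n)=\xi(b^{-1}n_0^{-1}nbv_\ell)=a^{-2\ell\rho}(n_0b\,\xi)(nv_\ell).$$
Hence $F_\ell^*\otimes\mathbb C_{-2\ell\rho}\cong A_\ell$ as $P_{\min}$-modules, where $man$ acts on $\mathbb C_{-2\ell\rho}$ by $a^{-2\ell\rho}$.

We claim $\bigcup_{\ell\text{ even}}A_\ell=\mathbb C[N]$. Since $F_\ell\subseteq F_1^{\otimes\ell}$ and functionals extend, $A_\ell$ is the span of $\ell$-fold products of elements of $A_1$. The functional on $F_1$ that is $1$ on $v_-$ and $0$ on the other weight spaces gives $1\in A_1$, so $A_\ell$ increases with $\ell$, and $\bigcup_\ell A_\ell$ is the algebra generated by $A_1$. For $X=\sum_{\alpha>0}X_\alpha\in\mathfrak n$, the component of $\exp(X)v_-$ of weight $-2\rho+\alpha$ is $X_\alpha v_-$ plus polynomial terms in the $X_\beta$ of lower level. As in (8), for $X_\alpha\in\mathfrak g_\alpha$ we have $[X_\alpha,\theta X_\alpha]=-|X_\alpha|^2H_\alpha$, so $\|X_\alpha v_-\|^2=2\langle\rho,\alpha\rangle|X_\alpha|^2\|v_-\|^2$, and $X_\alpha\mapsto X_\alpha v_-$ is injective on $\mathfrak g_\alpha$.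 Since $v_-$ is real, the complex-linear extension of this map to $(\mathfrak g_\alpha)_{\mathbb C}$ is injective too. So every real coordinate of $X_\alpha$ has the form $\xi(X_\alpha v_-)$ for a complex functional $\xi$ on the weight space, extended by $0$. By induction on the level, all coordinates of $X=\log n$ lie in the algebra generated by $A_1$.

The image of $Q$ in $\mathbb C[N]\otimes Q_1$ is finite-dimensional. So for some even $\ell$, with $F=F_\ell$ and $Q_0=Q_1\otimes\mathbb C_{-2\ell\rho}$,
$$Q\hookrightarrow A_\ell\otimes Q_1\cong F^*\otimes Q_0 ,$$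
where $N$ acts trivially on $Q_0$ and $Z$ acts on it by $\chi$.

**Step 4: contraction.** The purpose is to move $F^*$ to the other side. Define $\psi':V\otimes F\to Q_0$ by $\psi'(v\otimes x)=\langle\psi(v),x\rangle$; it is a $(\mathfrak p_{\min},M)$-morphism. The representation $E\otimes F$ has $K$ unitary, $Z$ acting by $\chi$, and finite multiplicities, since $\mathrm{Hom}_K(\tau,E\otimes F)=\mathrm{Hom}_K(\tau\otimes F^*,E)$. The equivariant contraction $E\otimes F\otimes F^*\to E$ maps $K$-finite vectors to $K$-finite ones and smooth vectors to smooth ones. So $(E\otimes F)^{[K]}=V\otimes F$ and $(E\otimes F)^\infty=E^\infty\otimes F$. By Step 1, $\psi'$ extends continuously to $E^\infty\otimes F$. Hence $\psi$, as a map to $\mathrm{Hom}(F,Q_0)\cong F^*\otimes Q_0$, extends continuously to $E^\infty$, and by density its values stay in $Q$.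

**Step 5: the last assertion.** The purpose is to exhibit $Q$. Let $V=\mathcal H^{[K]}$ and $Q=V/\mathfrak n^kV$. It is finite-dimensional, because $\dim V/\mathfrak nV<\infty$ and $\mathfrak n^iV/\mathfrak n^{i+1}V$ is a quotient of $\mathfrak n^{\otimes i}\otimes V/\mathfrak nV$. As $\mathfrak m+\mathfrak a$ and $M$ normalize $\mathfrak n$, $\mathfrak n^kV$ is stable under $\mathfrak p_{\min}$ and $M$. The action of $\mathfrak a+\mathfrak n$ on $Q$ integrates to the simply connected group $AN$, compatibly with $M$, and $P_{\min}=M\ltimes AN$. So $Q$ is a $P_{\min}$-module with $Z$ acting by the central character $\chi$. A functional vanishing on $\mathfrak n^kV$ factors through $V\to Q$, which extends continuously. $\square$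

## 11. Norm continuity forces finite dimension

**Proposition D.** In Theorem A with $\Psi\ne0$, $\Psi$ is continuous for the norm topology of $\mathcal H$ if and only if $\dim\mathcal H<\infty$.

This does not conflict with Proposition 3: there $\Psi$ is norm-continuous into the completion of $C_\sigma$ for $\|\cdot\|$, while here the target is $V^\infty_{\sigma,\lambda}$ with its Fréchet topology.

*Proof.* If $\dim\mathcal H<\infty$, every linear map on $\mathcal H^{[K]}$ is continuous. Conversely, let $\Psi$ be norm-continuous.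

**Step 1: a vector $\xi$ from evaluation at $e$.** The purpose is to turn continuity into a vector of $\mathcal H$. By the proof of Lemma 2, $\mathrm{ev}_e\circ\Psi\ne0$. Composing with a suitable linear functional on $W_\sigma$ gives a nonzero norm-continuous functional $v\mapsto\langle v,\xi\rangle$ with $0\ne\xi\in\mathcal H$. The same formula holds for $\overline\Psi$ on $\mathcal H^\infty$ by density. Since $\overline\Psi$ is $G$-equivariant and $f(na)=a^{\lambda+\rho}f(e)$, for $v\in\mathcal H^\infty$ we have $\langle U(n)v,\xi\rangle=\langle v,\xi\rangle$ and $\langle U(a)v,\xi\rangle=a^{\lambda+\rho}\langle v,\xi\rangle$. So $\xi$ is $N$-fixed and an eigenvector of $A$. By unitarity the eigenvalues have modulus $1$.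

**Step 2: $\xi$ is $\bar N$-fixed.** The purpose is to enlarge the stabilizer by contraction. For $\bar n\in\bar N$, as $U(a_t)\xi$ is a unimodular multiple of $\xi$,
$$\|U(\bar n)\xi-\xi\|=\|U(a_t)(U(\bar n)-1)\xi\|=\|U(a_t\bar na_t^{-1})\xi-\xi\|\to0\qquad(t\to\infty).$$

**Step 3: conclusion.** The purpose is to identify the group generated by $N$ and $\bar N$. Let $\mathfrak j$ be the subalgebra generated by $\mathfrak n+\bar{\mathfrak n}$. It is normalized by $\mathfrak m+\mathfrak a$, $\mathfrak n$ and $\bar{\mathfrak n}$, so it is an ideal, and it is $\theta$-stable. Its $B$-orthogonal ideal $\mathfrak j^\perp$ is $\theta$-stable, lies in $\mathfrak m+\mathfrak a$ and commutes with $\mathfrak n$ and $\bar{\mathfrak n}$. So $\mathfrak j^\perp\cap\mathfrak p\subseteq\mathfrak a$ is killed by all roots, hence is $0$, and $\mathfrak j^\perp\subseteq\mathfrak k$ is compact. Conversely, $\mathfrak a$, $\mathfrak n$ and $\bar{\mathfrak n}$ lie in the sum of the noncompact simple ideals. Thus $\mathfrak j$ equals that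 sum. The analytic subgroup $G_{nc}$ of $\mathfrak j$ is normal, is generated by $N$ and $\bar N$, and fixes $\xi$. The $G_{nc}$-fixed vectors form a nonzero closed $G$-invariant subspace, hence all of $\mathcal H$. Let $G_c$ be the analytic subgroup of $\mathfrak j^\perp$. It is compact by Weyl's theorem, and $G=G_{nc}G_c$, so $U|_{G_c}$ is irreducible. Therefore $\dim\mathcal H<\infty$. $\square$
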